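\title{A homeomorphism of the Lelek fan with the shadowing property}

\begin{abstract}
We construct a homeomorphism of the Lelek fan that has the shadowing property. More generally, every continuous surjection (or homeomorphism) with the shadowing property on a zero-dimensional compact metrizable space occurs, on a closed invariant set of end points, as a subsystem of a surjection (or homeomorphism) of the Lelek fan that has the shadowing property and the same topological entropy. Consequently every number in $[0,\infty]$ is the entropy of a homeomorphism of the Lelek fan with the shadowing property. The fan is realized as a family of legs indexed by two-sided symbol sequences, the map shifts the sequence and acts on the height by $s\mapsto 2s+c_0$, and shadowing is first proved on the factor obtained by forgetting the past symbols.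
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(X,d)$ be a compact metric space and $f\colon X\to X$ a continuous map. For $\delta>0$, a sequence $(x_n)_{n\ge0}$ in $X$ is a \emph{$\delta$-pseudo-orbit} if $d(f(x_n),x_{n+1})<\delta$ for all $n\ge0$. It is \emph{$\varepsilon$-shadowed} by a point $y\in X$ if $d(f^n(y),x_n)<\varepsilon$ for all $n\ge0$. The map $f$ has the \emph{shadowing property} if for every $\varepsilon>0$ there is a $\delta>0$ such that every $\delta$-pseudo-orbit is $\varepsilon$-shadowed by some point of $X$. A pseudo-orbit is an orbit computed with a small error at each step, and shadowing says that a true orbit stays close to it for all time, however many errors are made. Any two compatible metrics on a compact metrizable space are uniformly equivalent, so the property does not depend on the metric and is invariant under conjugacy; we use whichever compatible metric is convenient.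

Two simple cases show which maps are of interest. A constant map has the shadowing property: take $\delta=\varepsilon$ and $y=x_0$. The identity of a connected space with two points $x\ne x'$ does not: for every $\delta$ there is a finite chain from $x$ to $x'$ with steps shorter than $\delta$, the chain followed by $x',x',\dots$ is a $\delta$-pseudo-orbit, and no point lies within $d(x,x')/2$ of both $x$ and $x'$. So on a connected space pseudo-orbits can drift, a map can prevent this trivially by shrinking the space, and the real question is whether a \emph{surjective} map can prevent it. On the arc $[0,1]$ the homeomorphism $u\mapsto u^2$ does (Example~\ref{ex:doubling}). We ask the same question for a space that is built from arcs but has end points everywhere.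

A \emph{continuum} is a nonempty compact connected metric space. It is \emph{hereditarily unicoherent} if the intersection of any two of its subcontinua is empty or connected. A \emph{dendroid} is an arcwise connected, hereditarily unicoherent continuum. Two distinct points $x,y$ of a dendroid are the end points of a unique arc $[x,y]$: if $J_1,J_2$ are two such arcs, then $J_1\cap J_2$ is a subcontinuum of each $J_i$ containing both of its end points, so $J_1=J_1\cap J_2=J_2$. We put $[x,x]=\{x\}$. A \emph{ramification point} of a dendroid is a point that is a common end point of three arcs that pairwise meet only in that point. A \emph{fan} is a dendroid with exactly one ramification point $v$, its \emph{top}. A fan $X$ is \emph{smooth} if $x_n\to x$ implies $[v,x_n]\to[v,x]$ in the Hausdorff metric. An \emph{end point} of a fan $X$ is a point $e$ that is an end point of every arc in $X$ containing $e$, and the arc $[v,e]$ is then called a \emph{leg}. The \emph{Lelek fan} $L$ is a smooth fan whose set of end points is dense in it; it is unique up to homeomorphism. We use this uniqueness as a known fact.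

The following question comes from the paper of Erceg, Kelly, Kennedy, Mouron and Nall~\cite{EKKMN}: \emph{is there a continuous surjection of the Lelek fan onto itself with the shadowing property?}

There is a reason to doubt it, at least for homeomorphisms. The natural attempt is to copy the example on the arc to every leg. But a homeomorphism of $L$ fixes the top, so if it maps each leg onto itself it fixes every end point; the end points are dense, so the map is the identity, which does not have the shadowing property. A homeomorphism with shadowing must therefore move the legs. Moreover, every point of $L$ is approximated by end points, and at an end point the position of an orbit can be corrected along its leg in one direction only. Nevertheless the answer is yes.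

\begin{theorem}\label{thm:main}
There is a homeomorphism $F\colon L\to L$ of the Lelek fan with the shadowing property. In particular, the Lelek fan admits a continuous surjection with the shadowing property.
\end{theorem}

The homeomorphism $F$ has simple dynamics, but it can be combined with any zero-dimensional system. Recall that a compact metrizable space is \emph{zero-dimensional} (has a base of clopen sets) if and only if it is \emph{totally disconnected} (its connected subsets have at most one point). The topological entropy $h_{\mathrm{top}}$ is recalled in Section~\ref{sec:entropy}.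

\begin{theorem}\label{thm:strong}
Let $Y$ be a nonempty zero-dimensional compact metrizable space and let $g\colon Y\to Y$ be a continuous surjection (respectively, a homeomorphism) with the shadowing property. Then there are a continuous surjection (respectively, a homeomorphism) $\Phi\colon L\to L$ with the shadowing property and a closed $\Phi$-invariant set consisting of end points of $L$ on which $\Phi$ is conjugate to $g$, such that $h_{\mathrm{top}}(\Phi)=h_{\mathrm{top}}(g)$. Consequently, for every $h\in[0,\infty]$ there is a homeomorphism of $L$ with the shadowing property and topological entropy $h$.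
\end{theorem}

The construction is as follows. We give each leg a height coordinate $s$ with values in an interval $[H,\infty]$, where $s=\infty$ is the top and $H$ depends on the leg; Section~\ref{sec:fans} gives a criterion for such a space to be the Lelek fan. In Section~\ref{sec:F} the legs are indexed by sequences $c=(c_i)_{i\in\mathbb Z}$ of nonnegative numbers, and $F$ shifts the sequence and sends $s$ to $2s+c_0$. The lower end $H(c)$ depends only on the past symbols $c_i$, $i<0$. Forgetting them gives a factor in which all legs have the same length, and there we prove shadowing directly (Section~\ref{sec:cone}). A compactness argument lifts the property to $F$ (Section~\ref{sec:lift}). Theorem~\ref{thm:strong} follows by taking the product with $g$ and collapsing the set of tops to a point (Section~\ref{sec:entropy}).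

\section{The doubling map on one leg}\label{sec:doubling}

Throughout, $[0,\infty]$ is the one-point compactification of $[0,\infty)$, with the conventions $2\cdot\infty+a=\infty$ for $a\ge 0$ and $2^{-\infty}=0$. The map $s\mapsto 2^{-s}$ is a homeomorphism onto $[0,1]$, and
\begin{equation}\label{eq:metric}
|2^{-s}-2^{-s'}|\le|s-s'|\quad(s,s'<\infty),\qquad |2^{-s}-2^{-s'}|\le 2^{-S}\quad(s,s'\ge S).
\end{equation}
The first inequality holds because the derivative of $2^{-s}$ has absolute value at most $\log 2<1$ on $[0,\infty)$. The mechanism of the whole proof is visible on a single leg.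

\begin{example}\label{ex:doubling}
The homeomorphism $D(s)=2s$ of $[0,\infty]$, which is $u\mapsto u^2$ in the coordinate $u=2^{-s}$, has the shadowing property.

Use the metric $d(s,s')=|2^{-s}-2^{-s'}|$. Given $\varepsilon>0$, choose $S>0$ with $2^{-S}<\varepsilon$, and then $\delta>0$ so small that $d(s,s')<\delta$ implies $|s-s'|<\varepsilon/2$ when $s\le 2S$, and implies $s'\ge S$ when $s\ge 2S$. Let $(s_n)$ be a $\delta$-pseudo-orbit and let $T\le\infty$ be the first time with $s_n\ge S$. Then $s_n\ge S$ for all $n\ge T$, and $|s_{n+1}-2s_n|<\varepsilon/2$ for $n<T$.

If $T=0$, the fixed point $\infty$ shadows, by the second inequality in \eqref{eq:metric}. If $T=\infty$, then $s_{n+1}-\varepsilon/2>2(s_n-\varepsilon/2)$ for all $n$; since the sequence stays below $S$, this forces $s_n\le\varepsilon/2$ for all $n$, and the fixed point $0$ shadows. If $0<T<\infty$, solve backward from time $T$: let $y=2^{-T}s_T$ and $e_n=|2^ny-s_n|$. Then $e_T=0$, and for $n<T$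
\[
2e_n=|2^{n+1}y-2s_n|\le e_{n+1}+|s_{n+1}-2s_n|<e_{n+1}+\varepsilon/2 ,
\]
so $e_n<\varepsilon/2$ for all $n\le T$. For $n\ge T$ both $2^ny$ and $s_n$ are at least $S$. Hence $y$ $\varepsilon$-shadows $(s_n)$.
\end{example}

Two effects are at work. Near the top errors are forgotten, because a small neighborhood of the top is mapped into itself. Below that neighborhood the map expands, so errors are halved when the orbit is solved backward. The map $F$ keeps both effects and, in addition, moves the legs.

\section{Fans over a totally disconnected base}\label{sec:fans}

We need a supply of concrete models of the Lelek fan. Let $B$ be a totally disconnected compact metrizable space and let $H\colon B\to[0,\infty]$ be \emph{lower semicontinuous}, that is, $\liminf H(b_n)\ge H(b)$ whenever $b_n\to b$. This condition says exactly that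
\[
\widetilde L_H=\{(b,s)\in B\times[0,\infty]: s\ge H(b)\}
\]
is closed, hence compact. Let $L_H$ be the space obtained from $\widetilde L_H$ by collapsing $B\times\{\infty\}$ to a point $v$. Collapsing a closed subset of a compact metrizable space to a point gives a compact metrizable space. The quotient map identifies $L_H\setminus\{v\}$ homeomorphically with $\widetilde L_H\cap(B\times[0,\infty))$, and we write points other than $v$ as pairs $(b,s)$. The \emph{height} $s(x)$ of a point $x$, with $s(v)=\infty$, is a continuous function $L_H\to[0,\infty]$. The compact sets $\{x:s(x)\ge S\}$ decrease to $\{v\}$ as $S\to\infty$, so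
\begin{equation}\label{eq:diam}
\operatorname{diam}\{x\in L_H: s(x)\ge S\}\to0\qquad(S\to\infty).
\end{equation}
For $H(b)<\infty$ let $I_b$ be the image of $\{b\}\times[H(b),\infty]$. It is an arc with end points $v$ and $e_b=(b,H(b))$, and two such arcs meet only in $v$. For $x=(b,s)$ let $J_x\subset I_b$ be the image of $\{b\}\times[s,\infty]$, and let $J_v=\{v\}$.

\begin{lemma}\label{lem:fan}
Suppose that $H(b)<\infty$ for at least three $b\in B$. Then $L_H$ is a smooth fan with top $v$, and its end points are exactly the points $e_b$ with $H(b)<\infty$. If these points are dense in $L_H$, then $L_H$ is the Lelek fan.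
\end{lemma}

\begin{proof}
The space $L_H$ is a union of arcs through $v$, so it is an arcwise connected continuum. A connected subset of $L_H\setminus\{v\}\subset B\times[0,\infty)$ projects to a connected subset of $B$, which has at most one point. Hence
\begin{equation}\label{eq:oneleg}
\text{every connected subset of $L_H\setminus\{v\}$ lies in a single arc $I_b$.}
\end{equation}

\emph{Subcontinua.} Let $K$ be a subcontinuum. If $v\notin K$, then by \eqref{eq:oneleg} $K$ is a point or a subarc of some $I_b$. If $v\in K$, we claim that $J_x\subset K$ for every $x\in K$. Suppose instead that $x=(b,s)\in K$ and $(b,t)\notin K$ for some $t\in(s,\infty)$. Since $K\setminus\{v\}$ is closed in $B\times[0,\infty)$ and $B$ is zero-dimensional, there is a clopen neighborhood $U$ of $b$ with $(U\times\{t\})\cap K=\emptyset$. The set $K\cap(U\times[0,t])=K\cap(U\times[0,t))$ is closed in $K$ by its first description and open in $K$ by its second. It contains $x$ and not $v$, which contradicts the connectedness of $K$.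

\emph{Hereditary unicoherence.} Let $K_1,K_2$ be subcontinua. If both contain $v$, then $K_1\cap K_2$ is the union of the connected sets $J_x$, $x\in K_1\cap K_2$, which all contain $v$; so it is connected. Otherwise, say $v\notin K_1$, and then $K_1$ is a point or a subarc of some $I_b$. The set $K_2\cap I_b$ is empty, a point or a subarc of $I_b$: if $v\in K_2$ it is a closed union of sets $J_x\subset I_b$, and if $v\notin K_2$ it is $K_2$ or empty. So $K_1\cap K_2$ is an intersection of two intervals of the arc $I_b$, hence empty or connected. Thus $L_H$ is a dendroid, and $[v,x]=J_x$ by the uniqueness of arcs.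

\emph{Ramification points.} The point $v$ is a ramification point because there are at least three arcs $I_b$. Let $x\in I_b\setminus\{v\}$. An arc with end point $x$ has an initial subarc that avoids $v$ and so lies in $I_b$ by \eqref{eq:oneleg}; this subarc is an interval of $I_b$ that starts at $x$ and goes either up or down. Of three such arcs two go the same way and share more than $x$. So $x$ is not a ramification point, and $L_H$ is a fan with top $v$.

\emph{Smoothness.} Let $x_n\to x$. If $x=v$, then $s(x_n)\to\infty$ and $J_{x_n}\to\{v\}$ by \eqref{eq:diam}. If $x=(b,s)$ with $s<\infty$, then $x_n=(b_n,s_n)$ for large $n$, with $b_n\to b$ and $s_n\to s$. In the metric $\max(d_B(b,b'),|2^{-s}-2^{-s'}|)$ on $B\times[0,\infty]$, the Hausdorff distance between $\{b_n\}\times[s_n,\infty]$ and $\{b\}\times[s,\infty]$ is at most the distance between $(b_n,s_n)$ and $(b,s)$, which tends to $0$. The quotient map is uniformly continuous, so $J_{x_n}\to J_x$.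

\emph{End points.} If $e_b$ lay on an arc without being one of its end points, a small subarc around $e_b$ would avoid $v$, and by \eqref{eq:oneleg} it would be an interval in $\{b\}\times[H(b),\infty)$ with $(b,H(b))$ in its interior, which is impossible. So each $e_b$ is an end point of the fan. No other point is: $(b,s)$ with $H(b)<s<\infty$ is an interior point of the arc $I_b$, and $v$ is an interior point of the arc $I_b\cup I_{b'}$ for $b\ne b'$. The last assertion is the uniqueness of the Lelek fan.
\end{proof}

Total disconnectedness of $B$ cannot be dropped: for $B=[0,1]$ and $H=0$ the space $L_H$ is a solid triangle.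

\section{The homeomorphism $F$}\label{sec:F}

We look for a map of the form $(c,s)\mapsto(\sigma c,\,2s+c_0)$, where $c=(c_i)_{i\in\mathbb Z}$ is a sequence of symbols from a compact set $A\subset[0,1]$ and $(\sigma c)_i=c_{i+1}$ is the shift. For the map to be a homeomorphism of a fan $L_H$ over $A^{\mathbb Z}$ it must send end points to end points, that is, $H(\sigma c)=2H(c)+c_0$. Unfolding this recursion into the past gives $H(c)=c_{-1}+2c_{-2}+4c_{-3}+\cdots$. If $A=\{0,1\}$, the finite values of this $H$ are integers, so by Lemma~\ref{lem:fan} all end points have integer height and are not dense. To get density, a symbol $c_{-1-k}$ far in the past must be able to contribute a small amount $2^kc_{-1-k}$, so $0$ should not be isolated in $A$.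

Accordingly, let
\[
A=\{0\}\cup\{2^{-j}:j\ge0\},\qquad B=A^{\mathbb Z},\qquad H(c)=\sum_{k\ge0}2^kc_{-1-k}\in[0,\infty].
\]
With the product topology $B$ is compact, metrizable and totally disconnected. The function $H$ is the supremum of its continuous partial sums, hence lower semicontinuous, and
\begin{equation}\label{eq:H}
H(\sigma c)=\sum_{k\ge0}2^kc_{-k}=c_0+2H(c).
\end{equation}
We write $0$ for the zero sequence and $o=(0,0)\in L_H$ for the end point $e_0$.

The simplest instance of density is the point $(0,1)$, an interior point of the leg $I_0$. Let $c'$ have the single nonzero symbol $c'_{-1-N}=2^{-N}$. Then $H(c')=1$, and the end points $(c',1)$ converge to $(0,1)$ as $N\to\infty$. The general case uses several such symbols.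

\begin{proposition}\label{prop:F}
The space $L_H$ is the Lelek fan. The formula $F(c,s)=(\sigma c,2s+c_0)$, $F(v)=v$, defines a homeomorphism $F$ of $L_H$. It fixes $o$, and $s(F^n(x))\to\infty$ as $n\to\infty$ for every $x\ne o$.
\end{proposition}

\begin{proof}
The function $H$ is finite at every $c$ with only finitely many nonzero symbols, so by Lemma~\ref{lem:fan} the first assertion needs only the density of the end points. The set $L_H\setminus\{v\}$ is dense, since $v$ is a limit of points of $I_0\setminus\{v\}$. Let $(c,s)\in L_H\setminus\{v\}$, let $N\ge0$ be an integer and let $\eta>0$. It suffices to find $c'$ with $c'_i=c_i$ for $i\ge-N$ and $|H(c')-s|<\eta$. Put $r=s-\sum_{k<N}2^kc_{-1-k}$; then $r\ge s-H(c)\ge0$. Choose integers $R,m\ge0$ with $|R2^{-m}-r|<\eta$, and define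
\[
c'_i=c_i\ \ (i\ge-N),\qquad c'_{-1-k}=2^{-m-k}\ \ (N\le k<N+R),\qquad c'_{-1-k}=0\ \ (k\ge N+R).
\]
All these symbols lie in $A$. Each of the $R$ middle symbols contributes $2^k2^{-m-k}=2^{-m}$ to $H(c')$, so $H(c')=\sum_{k<N}2^kc_{-1-k}+R2^{-m}$ and $|H(c')-s|=|R2^{-m}-r|<\eta$.

The map $(c,s)\mapsto(\sigma c,2s+c_0)$ is continuous on $B\times[0,\infty]$ and preserves the sets $\{s=\infty\}$ and $\{s<\infty\}$. By \eqref{eq:H}, $s\ge H(c)$ implies $2s+c_0\ge H(\sigma c)$, so it maps $\widetilde L_H$ into itself and induces a continuous map $F$ of $L_H$. On $L_H\setminus\{v\}$ it has the inverse $(c,s)\mapsto(\sigma^{-1}c,(s-c_{-1})/2)$, which takes values in $L_H$: by \eqref{eq:H} applied to $\sigma^{-1}c$, the inequality $s\ge H(c)=c_{-1}+2H(\sigma^{-1}c)$ gives $(s-c_{-1})/2\ge H(\sigma^{-1}c)$. A continuous bijection of a compact Hausdorff space is a homeomorphism.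

Finally $F(o)=o$, and $s(F(x))\ge2s(x)$ for all $x$, so it suffices to show that each $x\neq o$ has an iterate of positive height. If $x=(c,0)$, then $H(c)=0$ gives $c_i=0$ for $i<0$; since $x\ne o$, some $c_n$ with $n\ge0$ is positive, and $s(F^{n+1}(x))\ge c_n>0$.
\end{proof}

From now on $L=L_H$. By \eqref{eq:diam}, every forward orbit of $F$ except the fixed point $o$ converges to the top, as for the doubling map.

\section{Shadowing after forgetting the past}\label{sec:cone}

To shadow a pseudo-orbit of $F$ directly we would have to choose a sequence $c$ and a height $s$ subject to $s\ge H(c)$, and $H$ is discontinuous: it equals $0$ at the zero sequence and $1$ at sequences arbitrarily close to it. The constraint has a dynamical meaning that shows how to avoid it. The height of $F^{-n}(c,s)$ is $2^{-n}\bigl(s-\sum_{k<n}2^kc_{-1-k}\bigr)$, so $s\ge H(c)$ says that all past heights are nonnegative. The forward orbit of the height depends only on $s$ and the symbols $c_0,c_1,\dots$, and given these, the constraint can be met by choosing zeros in the past. We therefore forget the past.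

Let $\Sigma=A^{\mathbb N_0}$ be the space of one-sided sequences $c=(c_j)_{j\ge0}$, with the shift $(\sigma c)_j=c_{j+1}$. Let $C$ be the cone obtained from $\Sigma\times[0,\infty]$ by collapsing $\Sigma\times\{\infty\}$ to a point $w$; this is the construction of Section~\ref{sec:fans} with base $\Sigma$ and the zero function. Define the continuous map
\[
\varphi\colon C\to C,\qquad \varphi(c,s)=(\sigma c,2s+c_0),\qquad\varphi(w)=w .
\]
Fix a metric $d$ on $C$. We again write $s(x)$ for the height and $o=(0,0)$ for the lower fixed point. For $x\ne w$ we have $2s(x)\le s(\varphi(x))\le2s(x)+1$.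

The only constraint left is $s\ge0$. It still obstructs the backward solution of Example~\ref{ex:doubling}, which now reads $s'_n=(s'_{n+1}-b_n)/2$ for an orbit with symbols $b_n$ and can become negative. This happens in two ways, and each requires its own remedy.

\begin{example}[lingering at the bottom]\label{ex:linger}
Let $a=2^{-j}$ and $x=((a,a,\dots),0)$. Both $x$ and $\varphi(x)=((a,a,\dots),a)$ tend to $o$ as $j\to\infty$, so for large $j$ the constant sequence $x,x,\dots$ is a $\delta$-pseudo-orbit. The formal solution of $s'=2s'+a$ is the negative number $-a$. Every orbit other than $o$ reaches a positive height and then converges to $w$, so for $\varepsilon<d(o,w)/2$ and large $j$ only $o$ can shadow. \emph{While the pseudo-orbit stays low, its symbols must be replaced by $0$.}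
\end{example}

\begin{example}[a jump from the bottom]\label{ex:jump}
Let $0<\theta<1$, $x_0=((1,0,0,\dots),0)$ and $x_n=(0,2^{n-1}(1-\theta))$ for $n\ge1$. The only error occurs at the first step, where $\varphi(x_0)=(0,1)$. Solving backward from $x_1$ gives the height $-\theta/2$ at time $0$. The symbol $1$ is isolated in $A$, so a point close to $x_0$ has first symbol $1$, its orbit has height at least $1$ at time $1$, and the height error at time $n$ is at least $2^{n-1}\theta$. \emph{This error has to be carried forward.} It does no harm: the orbit of $x_0$ has error exactly $2^{n-1}\theta$ and height $2^{n-1}$ at time $n$, so if $\theta$ is small compared with $1/S$ the error is still small when the height passes a given level $S$.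
\end{example}

The proof below combines the two remedies. It splits time into a low phase of arbitrary length, a climbing phase of bounded length, and a final phase near the top. First we translate between the metric $d$ and the coordinates.

\begin{lemma}\label{lem:coord}
\begin{enumerate}
\item[(a)] For every $\varepsilon>0$ there are $S\ge1$, an integer $N\ge0$ and $\rho\in(0,1)$ such that $d(x,x')<\varepsilon$ whenever either $s(x),s(x')\ge S$, or $x=(c,s)$ and $x'=(c',s')$ differ from $w$ and satisfy $|s-s'|<\rho$ and $|c_j-c'_j|<\rho$ for $0\le j\le N$.
\item[(b)] For every $S'<\infty$, every integer $N\ge0$ and every $\theta>0$ there is $\delta>0$ such that, if $x=(c,s)$ has $s\le S'$ and $d(x,x')<\delta$, then $x'=(c',s')$ differs from $w$ and satisfies $|s-s'|<\theta$ and $|c_j-c'_j|<\theta$ for $0\le j\le N$.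
\item[(c)] For every $S\ge1$ there is $\delta>0$ such that $s(x)\ge2S+2$ and $d(x,x')<\delta$ imply $s(x')\ge S+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The number $S$ exists by \eqref{eq:diam}. The quotient map $\Sigma\times[0,\infty]\to C$ is uniformly continuous for the metric $\max\bigl(|2^{-s}-2^{-s'}|,\sup_j2^{-j}|c_j-c'_j|\bigr)$, so there is $\rho\in(0,1)$ such that pairs at distance less than $\rho$ have images at distance less than $\varepsilon$. Choose $N$ with $2^{-N-1}<\rho$. Under the second alternative, $|2^{-s}-2^{-s'}|<\rho$ by \eqref{eq:metric}, the terms with $j\le N$ are less than $\rho$ by assumption, and those with $j>N$ are at most $2^{-N-1}$.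

(b) Otherwise there are counterexamples $x_k,x'_k$ with $d(x_k,x'_k)\to0$. Lift them to $\Sigma\times[0,\infty]$ and pass to a subsequence along which the lifts converge, to $(c,s)$ and $(c',s')$. These limits have the same image in $C$ and $s\le S'<\infty$, so they are equal. Then for large $k$ the point $x'_k$ has finite height and the inequalities hold, a contradiction.

(c) The compact set $\{s\ge2S+2\}$ lies in the open set $\{s>S+1\}$.
\end{proof}

\begin{proposition}\label{prop:cone}
The map $\varphi\colon C\to C$ has the shadowing property.
\end{proposition}

\begin{proof}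
\emph{Constants.} Let $\varepsilon>0$ and take $S,N,\rho$ from Lemma~\ref{lem:coord}(a). Put $\kappa=\rho/4$; heights below $\kappa$ count as low. Choose $\theta>0$, the bound for the error of one step, with
\begin{equation}\label{eq:theta}
\theta\le\kappa/2,\qquad (N+1)\theta<\kappa,\qquad 8(S+1)\theta\le\kappa^2 .
\end{equation}
The first condition will make the pseudo-orbit climb once it has reached height $\kappa$, the second controls the symbols, and the third controls the growth of the error during the climb. Let $\delta>0$ satisfy Lemma~\ref{lem:coord}(b) for $S'=2S+3$, $N$, $\theta$, and Lemma~\ref{lem:coord}(c) for $S$.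

\emph{The pseudo-orbit in coordinates.} Let $(x_n)_{n\ge0}$ be a $\delta$-pseudo-orbit, $s_n=s(x_n)$, and let $T\in\{0,1,\dots,\infty\}$ be the first time with $s_n\ge S+1$. If $s_n\ge S+1$, then $s(\varphi(x_n))\ge2S+2$ and so $s_{n+1}\ge S+1$ by (c). Hence
\begin{equation}\label{eq:high}
s_n\ge S+1\qquad(n\ge T).
\end{equation}
If $T=0$, the point $w$ $\varepsilon$-shadows $(x_n)$ by (a). Let $T\ge1$. For $n<T$ we have $s_n<S+1$, so $s(\varphi(x_n))\le2S+3$, and (b) applies to $\varphi(x_n)$ and $x_{n+1}$. Thus $x_n\ne w$ for every integer $n\le T$; write $x_n=(c^n,s_n)$, where the superscript is an index. For $0\le n<T$,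
\begin{equation}\label{eq:step}
|s_{n+1}-2s_n-c^n_0|<\theta,\qquad |c^{n+1}_j-c^n_{j+1}|<\theta\quad(0\le j\le N).
\end{equation}
Applying the second inequality $i$ times along $c^n_j,c^{n+1}_{j-1},\dots,c^{n+i}_{j-i}$ gives
\begin{equation}\label{eq:iter}
|c^n_j-c^{n+i}_{j-i}|\le N\theta\qquad(0\le i\le j\le N,\ n+i\le T).
\end{equation}
Since $s_n\ge0$, the first inequality shows that a low height forces the preceding symbol to be small:
\begin{equation}\label{eq:small}
c^n_0<s_{n+1}+\theta\qquad(0\le n<T).
\end{equation}
Let $m\le\infty$ be the first time with $s_n\ge\kappa$. Since $\kappa<S+1$, we have $m\le T$.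

\emph{The case $m=\infty$.} Here $T=\infty$ and $s_n<\kappa<\rho$ for all $n$. For $0\le j\le N$, \eqref{eq:iter} with $i=j$ and \eqref{eq:small} give
\[
c^n_j\le c^{n+j}_0+N\theta<\kappa+(N+1)\theta<2\kappa<\rho .
\]
By (a), the fixed point $o$ $\varepsilon$-shadows $(x_n)$. From now on $m<\infty$.

\emph{The climb is short.} For $m\le n<T$, \eqref{eq:step} and $c^n_0\ge0$ give $s_{n+1}-\theta>2(s_n-\theta)$. Since $s_m-\theta\ge\kappa/2$, we get $s_{m+k}>2^k\kappa/2$ whenever $m+k\le T$. If $m+k<T$, then also $s_{m+k}<S+1$, so $2^k<2(S+1)/\kappa$. Hence $T<\infty$, and
\begin{equation}\label{eq:short}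
2^{T-m}\le4(S+1)/\kappa ;
\end{equation}
for $T>m$ take $k=T-m-1$, and for $T=m$ note that $\kappa<1$.

\emph{The shadowing point.} Define $b\in\Sigma$ by
\[
b_n=0\ \ (0\le n<m-1),\qquad b_n=c^n_0\ \ (m-1\le n<T,\ n\ge0),\qquad b_{T+j}=c^T_j\ \ (j\ge0).
\]
The symbols of the low phase are replaced by $0$, except the last one, $c^{m-1}_0$, which may be large, as in Example~\ref{ex:jump}. If $m=0$, let $s'_0=s_0$. If $m\ge1$, we aim at height $s_m$ at time $m$ as nearly as the constraint $s\ge 0$ at time $m-1$ allows: let
\[
a=\max\{0,(s_m-c^{m-1}_0)/2\},\qquad s'_0=2^{-(m-1)}a .
\]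
Let $z=(b,s'_0)$ and $s'_n=s(\varphi^n(z))$. Then $s'_{n+1}=2s'_n+b_n$, and the $j$th symbol of $\varphi^n(z)$ is $b_{n+j}$. Put $e_n=|s'_n-s_n|$ for $n\le T$.

\emph{Heights in the low phase, $n<m$.} Since $b_k=0$ for $k<m-1$, we have $s'_n=2^{n-(m-1)}a\le a$. By \eqref{eq:step}, $(s_m-c^{m-1}_0)/2<s_{m-1}+\theta/2<\kappa+\theta$, so $a<\kappa+\theta$. Both $s'_n$ and $s_n$ lie in $[0,\kappa+\theta)$, and therefore $e_n<\kappa+\theta<\rho$.

\emph{Heights in the climbing phase, $m\le n\le T$.} If $m=0$, then $e_m=0$. If $m\ge1$, then $s'_m=2a+c^{m-1}_0=\max\{c^{m-1}_0,s_m\}$, so $e_m<\theta$ by \eqref{eq:small}. For $m\le n<T$ we have $b_n=c^n_0$, so \eqref{eq:step} gives $e_{n+1}\le2e_n+\theta$, that is, $e_{n+1}+\theta\le2(e_n+\theta)$. By \eqref{eq:short} and \eqref{eq:theta}, for $m+k\le T$,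
\[
e_{m+k}\le2^{k+1}\theta\le8(S+1)\theta/\kappa\le\kappa<\rho .
\]

\emph{The final phase, $n\ge T$.} We have $s'_T\ge s_T-\kappa\ge S$, and $s'_n$ is nondecreasing in $n$, so $s'_n\ge S$. Also $s_n\ge S$ by \eqref{eq:high}. The first alternative of (a) gives $d(\varphi^n(z),x_n)<\varepsilon$.

\emph{Symbols at times $n<T$.} Let $0\le j\le N$. If $n+j\ge T$, then $b_{n+j}=c^T_{j-i}$ with $i=T-n\le j$, and \eqref{eq:iter} gives $|c^n_j-b_{n+j}|\le N\theta$. If $n+j<T$, then $|c^n_j-c^{n+j}_0|\le N\theta$ by \eqref{eq:iter}, and $b_{n+j}=c^{n+j}_0$ unless $n+j<m-1$. In that remaining case $b_{n+j}=0$ and $s_{n+j+1}<\kappa$, so $|c^{n+j}_0-b_{n+j}|<\kappa+\theta$ by \eqref{eq:small}. In all cases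
\[
|c^n_j-b_{n+j}|<\kappa+(N+1)\theta<2\kappa<\rho .
\]
Together with $e_n<\rho$, the second alternative of (a) gives $d(\varphi^n(z),x_n)<\varepsilon$ for $n<T$. So $z$ $\varepsilon$-shadows $(x_n)$.
\end{proof}

The proof used about $A$ only that it is a compact subset of $[0,1]$ containing $0$. That $0$ is not isolated in $A$ is needed for the density of end points in Proposition~\ref{prop:F}; for shadowing it is the source of Example~\ref{ex:linger}.

\section{Lifting shadowing to the Lelek fan}\label{sec:lift}

Let $p\colon L\to C$ forget the past: $p(c,s)=((c_j)_{j\ge0},s)$ and $p(v)=w$. It is continuous, $p\circ F=\varphi\circ p$, and $p^{-1}(w)=\{v\}$. It is surjective: given $(c,s)\in C\setminus\{w\}$, extend $c$ by $c_i=0$ for $i<0$; then $H(c)=0\le s$.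

Points with close images under $p$ need not be close in $L$, since $p$ does not see the symbols $c_i$ with $i<0$. To see $k$ of them, go back $k$ steps first. For $k\ge0$ let
\[
\pi_k=p\circ F^{-k}\colon L\to C .
\]
Each $\pi_k$ is a continuous surjection, and $p\circ F=\varphi\circ p$ gives
\begin{equation}\label{eq:pi}
\pi_k\circ F=\varphi\circ\pi_k\quad(k\ge0),\qquad \pi_{k-1}=\varphi\circ\pi_k\quad(k\ge1).
\end{equation}
For $x=(c,s)\ne v$, the symbol sequence of $\pi_k(x)$ is $(c_{-k},c_{-k+1},\dots)$. Fix a metric $d_L$ on $L$.

\begin{lemma}\label{lem:separate}
For every $\varepsilon>0$ there are $k\ge0$ and $\varepsilon'>0$ such that $d(\pi_k(x),\pi_k(y))<\varepsilon'$ implies $d_L(x,y)<\varepsilon$.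
\end{lemma}

\begin{proof}
Suppose not. Fix $k$. For every $\varepsilon'=1/l$ there is a pair of points at distance at least $\varepsilon$ whose images under $\pi_k$ are at distance less than $1/l$. A limit of such pairs is a pair $x^k,y^k$ with $d_L(x^k,y^k)\ge\varepsilon$ and $\pi_k(x^k)=\pi_k(y^k)$. By the second identity in \eqref{eq:pi}, $\pi_j(x^k)=\pi_j(y^k)$ for all $j\le k$. A limit point $(x,y)$ of the pairs $(x^k,y^k)$ satisfies $d_L(x,y)\ge\varepsilon$ and $\pi_j(x)=\pi_j(y)$ for all $j\ge0$. If one of $x,y$ is $v$, so is the other, because $p^{-1}(w)=\{v\}$. If neither is $v$, then $\pi_0(x)=\pi_0(y)$ gives equal heights, and $\pi_j(x)=\pi_j(y)$ gives equal symbols $c_i$ for $i\ge-j$, for every $j$. In both cases $x=y$, a contradiction.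
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:F}, $F$ is a homeomorphism of the Lelek fan. Let $\varepsilon>0$ and take $k,\varepsilon'$ from Lemma~\ref{lem:separate}. By Proposition~\ref{prop:cone} there is $\delta'>0$ such that every $\delta'$-pseudo-orbit of $\varphi$ is $\varepsilon'$-shadowed. By uniform continuity there is $\delta>0$ such that $d_L(x,y)<\delta$ implies $d(\pi_k(x),\pi_k(y))<\delta'$. Let $(x_n)$ be a $\delta$-pseudo-orbit of $F$. By \eqref{eq:pi},
\[
d\bigl(\varphi(\pi_k(x_n)),\pi_k(x_{n+1})\bigr)=d\bigl(\pi_k(F(x_n)),\pi_k(x_{n+1})\bigr)<\delta',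
\]
so some $z\in C$ $\varepsilon'$-shadows $(\pi_k(x_n))$ under $\varphi$. Choose $y\in L$ with $\pi_k(y)=z$. Then $d(\pi_k(F^n(y)),\pi_k(x_n))=d(\varphi^n(z),\pi_k(x_n))<\varepsilon'$, and hence $d_L(F^n(y),x_n)<\varepsilon$ for all $n\ge0$.
\end{proof}

\begin{remark}
The map $F$ also shadows two-sided pseudo-orbits $(x_n)_{n\in\mathbb Z}$. Take $\delta$ corresponding to $\varepsilon/2$. For each $m$ there is $y_m$ with $d_L(F^n(y_m),x_n)<\varepsilon/2$ for all $n\ge-m$, and a limit point $y$ of $(y_m)$ satisfies $d_L(F^n(y),x_n)\le\varepsilon/2<\varepsilon$ for all $n\in\mathbb Z$.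
\end{remark}

\section{Products, quotients and entropy}\label{sec:entropy}

To prove Theorem~\ref{thm:strong} we let $g$ act on a second index of the legs. The product $F\times g$ on $L\times Y$ has shadowing, but $L\times Y$ has one top for each point of $Y$. Collapsing $\{v\}\times Y$ to a point restores a fan, and we must show that shadowing survives.

We recall the facts on entropy that we use. Let $f$ be a continuous map of a compact metric space $(X,d)$. A set $E\subset X$ is \emph{$(n,\varepsilon)$-spanning} if for each $x\in X$ there is $y\in E$ with $d(f^i(x),f^i(y))<\varepsilon$ for $0\le i<n$. If $r_n(\varepsilon)$ is the least cardinality of such a set, then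
\[
h_{\mathrm{top}}(f)=\sup_{\varepsilon>0}\,\limsup_{n\to\infty}\frac1n\log r_n(\varepsilon)\in[0,\infty].
\]
This number does not depend on the metric and is invariant under conjugacy; it does not increase on passing to a closed invariant subset or to a factor; and $h_{\mathrm{top}}(f_1\times f_2)=h_{\mathrm{top}}(f_1)+h_{\mathrm{top}}(f_2)$. The \emph{variational principle} states that $h_{\mathrm{top}}(f)$ is the supremum of the measure-theoretic entropies $h_\mu(f)$ over all $f$-invariant Borel probability measures $\mu$; if $\mu(X')=1$ for a closed invariant set $X'$, then $h_\mu(f)=h_\mu(f|_{X'})\le h_{\mathrm{top}}(f|_{X'})$. For the shift on a closed shift-invariant set of sequences over a finite alphabet, $h_{\mathrm{top}}=\lim_{\ell}\frac1\ell\log N_\ell$, where $N_\ell$ is the number of words of length $\ell$ that occur.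

\begin{lemma}\label{lem:product}
Let $g_k\colon Y_k\to Y_k$, $k=1,2,\dots$, be finitely or countably many continuous maps of nonempty compact metrizable spaces, and let $g$ be the product map on $Y=\prod_kY_k$. If each $g_k$ has the shadowing property, so does $g$. Moreover $h_{\mathrm{top}}(g)=\sum_kh_{\mathrm{top}}(g_k)$.
\end{lemma}

\begin{proof}
Take metrics $d_k\le1$ on $Y_k$ and $d=\sup_k2^{-k}d_k$ on $Y$. Given $\varepsilon>0$, fix $K$ with $2^{-K}<\varepsilon$; two points of $Y$ are at distance less than $\varepsilon$ as soon as $2^{-k}d_k<\varepsilon$ holds for their coordinates with $k\le K$. Let $\delta_k$ correspond to $\varepsilon$ for $g_k$ and let $\delta=\min_{k\le K}2^{-k}\delta_k$. The $k$th coordinates of a $\delta$-pseudo-orbit of $g$ form a $\delta_k$-pseudo-orbit of $g_k$ for $k\le K$. Shadow these coordinates and choose the others arbitrarily.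

Let $g^{(K)}$ be the product of the maps $g_k$ with $k\le K$, with the metric $\max_{k\le K}2^{-k}d_k$; its entropy is $\sum_{k\le K}h_{\mathrm{top}}(g_k)$. It is a factor of $g$ for every $K$, which gives the inequality $\ge$. If $2^{-K}<\varepsilon$, choosing one preimage in $Y$ of each point of an $(n,\varepsilon)$-spanning set for $g^{(K)}$ gives an $(n,\varepsilon)$-spanning set for $g$. So $\limsup_n\frac1n\log r_n(\varepsilon)\le h_{\mathrm{top}}(g^{(K)})$, which gives $\le$.
\end{proof}

Collapsing an invariant set creates new pseudo-orbits, which enter the set at one point and leave it at another, and this can destroy shadowing. Collapse $K=\{0,\infty\}$ for the doubling map of Example~\ref{ex:doubling}. For large $n$ the periodic sequence that repeats $1,2,\dots,2^n,2^{-n},\dots,2^{-1}$ is a $\delta$-pseudo-orbit of the induced map and returns to $1$ infinitely often, whereas every true orbit converges to the collapsed point. If $K$ is attracting, a pseudo-orbit that comes close to $K$ never leaves, and the difficulty disappears.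

\begin{lemma}\label{lem:quotient}
Let $(Z,d_Z)$ be a compact metric space, $G\colon Z\to Z$ a continuous map with the shadowing property, and $K\subset Z$ a nonempty closed set with $G(K)\subset K$. Suppose that every neighborhood of $K$ contains a closed neighborhood $W$ of $K$ with $G(W)\subset\operatorname{int}W$. Then the induced map $\widehat G$ on the quotient $Z/K$ has the shadowing property.
\end{lemma}

\begin{proof}
Let $q\colon Z\to Z/K$ be the quotient map, $\widehat d$ a metric on $Z/K$, and $\varepsilon>0$. Choose $W$ as in the hypothesis inside the preimage of the ball of radius $\varepsilon/3$ about the point $q(K)$; then $\operatorname{diam}q(W)<\varepsilon$. The set $V=q(\operatorname{int}W)$ is open, because $\operatorname{int}W$ is open and contains $K$, and it contains the compact set $\widehat G(q(W))=q(G(W))$. In particular $\widehat G(q(W))\subset q(W)$. The open set $\widehat G^{-1}(V)$ contains the compact set $q(W)$, so there is $\eta\in(0,\varepsilon)$ such that $\widehat G$ maps the $\eta$-neighborhood of $q(W)$ into $V$. Let $\varepsilon'>0$ be such that $d_Z(a,b)<\varepsilon'$ implies $\widehat d(q(a),q(b))<\eta/2$, and let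 $\delta'$ correspond to $\varepsilon'$ in the shadowing property of $G$. Choose $\delta\in(0,\eta/2)$ such that
\begin{enumerate}
\item[(i)] the $\delta$-neighborhood of $\widehat G(q(W))$ lies in $V\subset q(W)$;
\item[(ii)] $a\in Z$, $b\in Z\setminus\operatorname{int}W$ and $\widehat d(q(a),q(b))<\delta$ imply $d_Z(a,b)<\delta'$.
\end{enumerate}
If (ii) failed for all $\delta$, a limit of counterexamples would be a pair $a,b$ with $q(a)=q(b)$, $b\notin\operatorname{int}W$ and $d_Z(a,b)\ge\delta'$; but $b\notin K$ and $q(a)=q(b)$ force $a=b$.

Let $(\xi_n)$ be a $\delta$-pseudo-orbit of $\widehat G$ and let $T\le\infty$ be the first time with $\xi_n\in q(W)$. By (i), $\xi_n\in q(W)$ for all $n\ge T$. If $T=0$, the fixed point $q(K)\in q(W)$ $\varepsilon$-shadows $(\xi_n)$. Let $T\ge1$. We lift the pseudo-orbit up to time $T-1$ and continue it by a true orbit. For $n<T$ let $x_n\in Z\setminus W$ be the unique point with $q(x_n)=\xi_n$, and if $T<\infty$ let $x_{T+j}=G^{j+1}(x_{T-1})$ for $j\ge0$. For $n+1<T$ we have $\widehat d(q(G(x_n)),q(x_{n+1}))=\widehat d(\widehat G(\xi_n),\xi_{n+1})<\delta$, so $d_Z(G(x_n),x_{n+1})<\delta'$ by (ii). Thus $(x_n)$ is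 a $\delta'$-pseudo-orbit of $G$, and it is $\varepsilon'$-shadowed by some $z\in Z$.

For $n<T$ we get $\widehat d(\widehat G^n(q(z)),\xi_n)=\widehat d(q(G^n(z)),q(x_n))<\eta/2<\varepsilon$. If $T<\infty$, then $q(x_T)=\widehat G(\xi_{T-1})$, so
\[
\widehat d\bigl(\widehat G^T(q(z)),\xi_T\bigr)\le\widehat d\bigl(q(G^T(z)),q(x_T)\bigr)+\widehat d\bigl(\widehat G(\xi_{T-1}),\xi_T\bigr)<\eta/2+\delta<\eta<\varepsilon .
\]
Since $\xi_T\in q(W)$, the choice of $\eta$ gives $\widehat G^{T+1}(q(z))\in V$, and hence $\widehat G^n(q(z))\in q(W)$ for all $n>T$. For these $n$ the point $\xi_n$ also lies in $q(W)$, which has diameter less than $\varepsilon$. So $q(z)$ $\varepsilon$-shadows $(\xi_n)$.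
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
Let $Z=L\times Y$, $G=F\times g$ and $K=\{v\}\times Y$. Let $M=Z/K$, let $v_M$ be the collapsed point, and let $\Phi$ be the map induced by $G$ on $M$.

\emph{Shadowing.} The map $G$ has the shadowing property by Theorem~\ref{thm:main} and Lemma~\ref{lem:product}. For $S>0$ let $W_S=\{x\in L:s(x)\ge S\}\times Y$. It is closed and contains the open set $\{s>S\}\times Y\supset K$. The sets $W_S$ decrease to $K$ as $S\to\infty$, so by compactness every neighborhood of $K$ contains some $W_S$. Since $s(F(x))\ge2s(x)$, we have $G(W_S)\subset W_{2S}\subset\operatorname{int}W_S$. By Lemma~\ref{lem:quotient}, $\Phi$ has the shadowing property. It is surjective because $F$ and $g$ are. If $g$ is a homeomorphism, then $G$ is a bijection with $G(K)=K$, so $\Phi$ is a continuous bijection of a compact Hausdorff space, hence a homeomorphism.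

\emph{The space $M$ is the Lelek fan.} The space $B'=B\times Y$ is compact, metrizable and totally disconnected; this is the only use of the zero-dimensionality of $Y$. The function $H'(c,y)=H(c)$ on $B'$ is lower semicontinuous, and $\widetilde L_{H'}$ is $\widetilde L_H\times Y$ up to the order of the coordinates. The composite $\widetilde L_H\times Y\to L\times Y\to M$ is a continuous surjection that collapses the set $\{s=\infty\}$ to $v_M$ and is injective elsewhere. It induces a continuous bijection $L_{H'}\to M$ of compact Hausdorff spaces, which is a homeomorphism. The end points of $L_{H'}$ correspond to the pairs $(e_c,y)$ with $H(c)<\infty$ and $y\in Y$. These pairs are dense in $L\times Y$, because the points $e_c$ are dense in $L$, and so their images are dense in $M$. By Lemma~\ref{lem:fan}, $M$ is the Lelek fan, and a homeomorphism $M\to L$ transports $\Phi$ and everything below to $L$.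

\emph{The copy of $g$.} Let $\Omega\subset M$ be the image of $\{o\}\times Y$. It is compact, it consists of end points because $o=e_0$, and the quotient map is injective on $\{o\}\times Y$. Since $F(o)=o$ and $g$ is surjective, $\Phi(\Omega)=\Omega$, and $y\mapsto(o,y)$ conjugates $g$ to $\Phi|_\Omega$.

\emph{Entropy.} The subsystem $\Omega$ gives $h_{\mathrm{top}}(\Phi)\ge h_{\mathrm{top}}(g)$. For the reverse inequality we show that every $\Phi$-invariant Borel probability measure $\mu$ is concentrated on $\Omega'=\Omega\cup\{v_M\}$. Let $u=2^{-s}\colon M\to[0,1]$, a continuous function that equals $1$ on $\Omega$ and vanishes only at $v_M$. By Proposition~\ref{prop:F}, $u\circ\Phi^n$ converges pointwise to the indicator function $1_\Omega$. Invariance of $\mu$ and dominated convergence give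
\[
\int u\,d\mu=\int u\circ\Phi^n\,d\mu\longrightarrow\mu(\Omega),
\]
so $\int(u-1_\Omega)\,d\mu=0$. The integrand is nonnegative and is positive on $M\setminus\Omega'$, so $\mu(\Omega')=1$. The set $\Omega'$ is closed and invariant, and $h_{\mathrm{top}}(\Phi|_{\Omega'})\le h_{\mathrm{top}}(g)$, since adding the fixed point $v_M$ to a spanning set for $\Omega$ gives a spanning set for $\Omega'$. Hence $h_\mu(\Phi)\le h_{\mathrm{top}}(g)$, and the variational principle gives $h_{\mathrm{top}}(\Phi)=h_{\mathrm{top}}(g)$.

\emph{All entropies occur.} It remains to find, for each $h\in[0,\infty]$, a homeomorphism with the shadowing property and entropy $h$ on a nonempty zero-dimensional compact metrizable space. For $n\ge1$ consider the directed graph with vertices $0,\dots,n-1$, one edge $i\to i+1$ for each $i<n-1$, and two edges $n-1\to0$; for $n=1$ it has one vertex and two loops. Let $Y_n$ be the space of two-sided sequences of edges in which each edge ends where the next one begins, and let $g_n$ be the shift on $Y_n$. This is a homeomorphism of a nonempty totally disconnected compact metrizable space. It is defined by forbidding finitely many words of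 length two, so it is a subshift of finite type, and subshifts of finite type have the shadowing property~\cite{Walters}. Every finite path in the graph extends in both directions, so the words of length $\ell$ are the paths with $\ell$ edges. A path with $nk$ edges has $n$ possible starting vertices and leaves the vertex $n-1$ exactly $k$ times, so $N_{nk}=n2^k$ and
\[
h_{\mathrm{top}}(g_n)=\lim_{k\to\infty}\frac{\log n+k\log2}{nk}=\frac{\log2}{n}.
\]
For $0<h<\infty$ write $h/\log2$ as a finite or countable sum of terms $2^{-k}$, $k\ge0$, with repetitions allowed: the integer part is a sum of terms $2^0$, and the fractional part has a binary expansion. Take the product of the corresponding systems $(Y_{2^k},g_{2^k})$. For $h=\infty$ take the product of countably many copies of $(Y_1,g_1)$, and for $h=0$ a one-point system. A product of totally disconnected spaces is totally disconnected, so by Lemma~\ref{lem:product} we obtain in each case a homeomorphism with the required properties. The first part of the theorem turns it into a homeomorphism of $L$ with the shadowing property and entropy $h$.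
\end{proof}

When $Y$ is a single point the map $\Phi$ is $F$ itself, so the homeomorphism constructed for Theorem~\ref{thm:main} has entropy $0$.

\begin{thebibliography}{9}

\bibitem{EKKMN}
Goran Erceg, James Kelly, Judy Kennedy, Christopher Mouron, Van Nall,
\emph{The Specification Property on the Lelek Fan},
arXiv:2604.22019 (2026).

\bibitem{Walters}
P. Walters,
\emph{On the pseudo-orbit tracing property and its relationship to stability},
LNM 668, 1978.

\end{thebibliography}
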